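# Modular Counting Quantifiers and Monadic Dependence

## The equivalence theorem and the exact limit of counting

**Theorem 1.** For every set $\mathcal C$ of binary structures over a finite signature, not necessarily hereditary, the following are equivalent:

1. $\mathcal C$ is monadically dependent;
2. $\mathcal D_k(\mathcal C)$ is flip-breakable for every $k\ge 1$;
3. there is no $\text{FO+MOD}$-transduction $\mathsf T$ such that $\mathsf T(\mathcal C)$ contains every finite graph.

**Theorem 2.**

(a) If $\mathcal C$ is a monadically dependent set of binary structures and $\mathsf T$ is an $\text{FO+MOD}$-transduction to binary structures, then $\mathsf T(\mathcal C)$ is monadically dependent.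

(b) For a family $\mathcal S$ of subsets of $\mathbb N$ let $\text{FO}(\mathcal S)$ be FO extended by the quantifiers $\mathsf Q_S x\,\varphi$ ("the number of $x$ satisfying $\varphi$ lies in $S$"), $S\in\mathcal S$. The statement "every hereditary set of binary structures is monadically dependent if and only if it has no $\text{FO}(\mathcal S)$-transduction onto all graphs" holds if and only if every $S\in\mathcal S$ is ultimately periodic. If some $S\in\mathcal S$ is not ultimately periodic, the statement already fails for the hereditary, monadically dependent class of star forests.

The terms are defined in the next two sections; first, the meaning. A class is monadically dependent if first-order logic, helped by colors and by a fixed number of copies, cannot find all graphs inside its members. Suppose the logic may also count modulo fixed numbers, so that it can say "$x$ and $y$ have an odd number of common neighbors". Can there be a class in which FO fails to find all graphs, but FO with modular counting succeeds? É. Bonnet, U. Giocanti, P. Ossona de Mendez and S. Thomassé, in "Twin-width V: linear minors, modular counting, and matrix multiplication" (arXiv:2209.12023, 2022), say that they do not know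 this for hereditary sets of binary structures. The equivalence of 1 and 3 answers that there is no such class: for every hereditary set $\mathcal C$ of binary structures, monadic dependence is equivalent to the absence of an $\text{FO+MOD}$-transduction onto the set of all graphs. The hypothesis "hereditary" is not needed.

Statement 3 implies statement 1 trivially, since every FO-formula is an $\text{FO+MOD}$-formula. The content is that 1 implies 3, and the route goes through the combinatorial statement 2. Theorem 2(b) says where the phenomenon ends: if one may ask whether a count is a perfect square, the equivalence is false.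

## Binary structures, modular quantifiers, transductions

All structures are finite, and isomorphic structures are identified. Graphs are simple and undirected.

**Definition (binary structures).** A *binary structure* is a finite structure over a finite relational signature $\sigma$ whose symbols have arity at most 2. A set $\mathcal C$ of binary structures always has one common signature. It is *hereditary* if it is closed under induced substructures.

A nullary symbol is just a truth value attached to a structure. Replacing nullary symbols in a formula by truth values gives finitely many versions of the formula, none of larger quantifier rank. We ignore nullary symbols from now on, except at one place in the proof of Theorem 1 where the finitely many versions must be remembered.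

**Definition (FO+MOD).** $\text{FO+MOD}$ is first-order logic extended by the quantifiers $\exists^{i\bmod p}x\,\varphi$: the number of elements $x$ satisfying $\varphi$ is congruent to $i$ modulo $p$. Moduli are arbitrary; each formula uses finitely many. The *quantifier rank* is the nesting depth of quantifiers, where $\exists$ and $\exists^{i\bmod p}$ each count one; $\forall$ is read as $\neg\exists\neg$.

For example, $\exists^{1\bmod 2}z\,(E(x,z)\wedge E(z,y))$ has rank 1 and says that $x,y$ have an odd number of common neighbors.

**Definition (transductions).** Let $\mathcal L\in\{\text{FO},\text{FO+MOD}\}$. An *$\mathcal L$-transduction* $\mathsf T$ from $\sigma$-structures to $\tau$-structures is the composition of three steps.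

- (a) A $k$-copy operation, $k$ fixed: replace $A$ by the structure $kA$ consisting of $k$ disjoint copies of $A$, a binary link relation joining the copies of the same element, and unary marks naming the copies.
- (b) A coloring: add a fixed finite number of unary predicates, interpreted arbitrarily.
- (c) A simple $\mathcal L$-interpretation: a fixed formula $\delta(x)$ defines the new domain, and for each symbol $R$ of $\tau$ a fixed formula $\varphi_R$ defines $R$ on that domain.

$\mathsf T(A)$ is the set of all results obtainable from $A$, and $\mathsf T(\mathcal C)=\bigcup_{A\in\mathcal C}\mathsf T(A)$. We say $\mathsf T$ is *onto the set of all graphs* if $\tau$ is the signature of graphs and $\mathsf T(\mathcal C)$ contains every finite graph. $\text{FO}(\mathcal S)$-transductions are defined in the same way.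

We always use "linked or equal" in formulas, so it does not matter whether the link relation is reflexive. As a small example, take $A$ to be a set of $n$ elements with no relations and $k=2$; the formula "$x\neq y$ and $x,y$ are linked" turns $2A$ into a matching with $n$ edges.

**Definition (monadic dependence).** $\mathcal C$ is *monadically dependent* if there is no FO-transduction from $\mathcal C$ onto the set of all graphs.

(By a theorem of Baldwin and Shelah this agrees with the model-theoretic notion, monadic NIP. We do not need that.)

Write $\Gamma_n$ for the *1-subdivision* of $K_n$: there are $n$ *principal* vertices, and each edge $xy$ of $K_n$ is replaced by a path $x - s - y$ through its own *subdivision vertex* $s$. The class $\{\Gamma_n:n\ge1\}$ is not monadically dependent. Given a graph on $n$ vertices, color by $P$ the principal vertices of $\Gamma_n$, and by $C$ the subdivision vertices of those pairs that should become edges. Take $\delta(x)=P(x)$ and $\varphi_E(x,y)=x\ne y\wedge\exists z(C(z)\wedge E(x,z)\wedge E(z,y))$.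

At the other end let $\mathcal C$ be the class of all finite sets, with no relations. Let $\mathsf T$ use $k$ copies and $c$ colors, and suppose it produces $\Gamma_n$ from a set $A$. Give each $a\in A$ its *type*: the record of which colors hold on which of its $k$ copies. There are at most $2^{ck}$ types. If $n>k2^{ck}$, two principal vertices have the form $(a,i),(a',i)$ with $a\ne a'$ of the same type. Swapping all copies of $a$ with those of $a'$ is an automorphism of the colored structure, and $\text{FO+MOD}$-formulas are invariant under automorphisms. Now $n-2$ subdivision vertices lie on edges joining $(a,i)$ to principal vertices other than $(a',i)$. If $n-2>2k$, one of them, $s$, is not a copy of $a$ or $a'$, so the automorphism fixes $s$. It maps the edge $s(a,i)$ to $s(a',i)$, which is not an edge of $\Gamma_n$. Hence $n\le\max(2k+2,\,k2^{ck})$, and $\mathsf T$ is not onto all graphs.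

Keep the shape of this argument in mind: two principal vertices that look alike, and one subdivision vertex that tells them apart.

## Flips, flip-breakability, and the graph $G_B$

For vertex sets or tuples, $\operatorname{dist}(X,Y)$ is the smallest distance between an element of $X$ and one of $Y$, and it is $\infty$ if there is no path or if one of the two is empty.

**Definition (flips).** A *$k$-flip* of a graph $G$ is a graph $H$ on $V(G)$ for which there are a partition $P_1,\dots,P_k$ of $V(G)$ (parts may be empty) and a symmetric $F\subseteq[k]^2$ such that for $u\neq v$, $u\in P_i$, $v\in P_j$: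
$$uv\in E(H)\iff\bigl(uv\in E(G)\ \mathrm{xor}\ (i,j)\in F\bigr).$$

Flipping again with the same data gives back $G$. For example, $K_n$ has the edgeless graph as a 1-flip, with one part and $F=\{(1,1)\}$.

**Definition (flip-breakability).** A class $\mathcal D$ of graphs is *flip-breakable* if for every $r\in\mathbb N$ there are $N_r:\mathbb N\to\mathbb N$ and $k_r\in\mathbb N$ such that for all $m\in\mathbb N$, $G\in\mathcal D$ and $W\subseteq V(G)$ with $|W|\ge N_r(m)$ there are $X,Y\subseteq W$ with $|X|,|Y|\ge m$ and a $k_r$-flip $H$ of $G$ with $\operatorname{dist}_H(X,Y)>r$.

Note that $k_r$ does not depend on $m$; this will matter.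

The class of complete graphs is flip-breakable, with $k_r=1$ and $N_r(m)=2m$: flip to the edgeless graph and split $W$. The class of graphs of maximum degree at most $\Delta$ is flip-breakable with $k_r=1$ and no flipping at all. A ball of radius $r$ has at most $b_r=1+\Delta+\dots+\Delta^r$ vertices, so if $|W|\ge 2m\,b_r$, one can greedily pick $2m$ elements of $W$ at pairwise distance $>r$; put half in $X$ and half in $Y$.

The class $\{\Gamma_n\}$ is not flip-breakable, already for $r=2$. Indeed, let $k$ and $N$ be given, and put $m=k+1$ and $n=\max(N(m),2)$. Let $W$ be the set of principal vertices of $\Gamma_n$, let $H$ be a $k$-flip, and let $X,Y\subseteq W$ be disjoint with $|X|,|Y|\ge m$. By pigeonhole there are distinct $x_1,x_2\in X$ in the same part and distinct $y_1,y_2\in Y$ in the same part. Let $s$ be the subdivision vertex of $x_1y_1$. It is adjacent in $\Gamma_n$ to $x_1$ and not to $x_2$. The flip acts in the same way on the pairs $sx_1$ and $sx_2$, so in $H$, too, $s$ is adjacent to exactly one of $x_1,x_2$. Likewise it is adjacent to exactly one of $y_1,y_2$. Hence $\operatorname{dist}_H(X,Y)\le2$. (If $X,Y$ are not disjoint, the distance is $0$.)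

The one deep external ingredient is the following theorem.

**Theorem 3** (J. Dreier, N. Mählmann, S. Toruńczyk, *Flip-Breakability: A Combinatorial Dichotomy for Monadically Dependent Graph Classes*, STOC 2024). A class of graphs is monadically dependent if and only if it is flip-breakable.

We use only the direction from monadically dependent to flip-breakable. In that theorem monadic dependence means that there is no transduction *without copying* onto all graphs. A class that is monadically dependent in our sense, with copying allowed, is monadically dependent in that sense, so the theorem applies.

Theorem 3 speaks about graphs, and we have binary structures and copies. An encoding bridges the difference.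

**Definition (encoding).** Let $B$ be a structure with binary relations $R_1,\dots,R_b$, and possibly unary ones. $G_B$ is the graph with vertex set $B\times\{0,\dots,2b\}$ and exactly these edges: $(v,0)(v,i)$ for $v\in B$, $1\le i\le2b$; and $(u,2i-1)(v,2i)$ whenever $R_i(u,v)$. For a set $\mathcal C$ and $k\ge1$ put $\mathcal D_k(\mathcal C)=\{G_{kA}:A\in\mathcal C\}$.

For example, let $B=\{u,v\}$ with one relation $R_1=\{(u,v)\}$. Then $G_B$ is the path
$$(u,2)-(u,0)-(u,1)-(v,2)-(v,0)-(v,1).$$
The direction of the arc can be read off once the levels $0,1,2$ are colored. A loop $R_1(u,u)$ would add the edge $(u,1)(u,2)$.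

## From adjacency to definability: far pairs and the order of constants

The argument against $\{\Gamma_n\}$ is almost the whole proof of $2\Rightarrow3$. What changes is that $\Gamma_n$ is no longer a member of the class; it is *defined* in some $G\in\mathcal D_k(\mathcal C)$ by a formula $\varphi(x,y)$. We still find $x_1,x_2$ that look alike and $s$ with $\varphi(s,x_1)$ true and $\varphi(s,x_2)$ false. We would like to conclude that $s$ is *close* in the flip $H$ to $x_1$ or $x_2$. So we need this: there are a radius $r$ and a labelling of $V(H)$ by boundedly many labels such that, for pairs at distance $>r$, the truth of $\varphi(a,b)$ depends only on the labels of $a$ and $b$.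

A first idea avoids locality: get rid of modular quantifiers by means of colors. A subformula $\exists^{i\bmod p}z\,\psi(x,z)$ with one free variable is just a unary predicate, and the coloring step can supply it. This stops at the first modular subformula with two free variables. The truth value of $\exists^{1\bmod2}z(E(x,z)\wedge E(z,y))$ is one bit for each *pair*, while a coloring supplies a bounded number of bits for each *element*, and nothing tells us how to recover the first from the second by FO. Locality repairs exactly this, for far pairs: there the bit for the pair becomes a function of unary information.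

A second idea is to apply a locality theorem in $G$ itself. If $G$ is a complete graph, there are no far pairs, and the theorem says nothing. So one must flip first. But then $\varphi$ has to be rewritten in terms of $H$, and the rewritten formula mentions the $\kappa$ parts of the flip as new colors. Here is the danger. To break $G$ at radius $2r$ we use $\kappa=k_{2r}$ colors, and we then need a locality radius at most $r$ for the rewritten formula. If the locality radius were allowed to grow with the number of colors, say as $\rho(\kappa)$, we would need $\rho(k_{2r})\le r$; with, say, $\rho(\kappa)=\kappa$ and $k_{2r}=2r+1$ no $r$ satisfies this. The way out is a locality theorem for $\text{FO+MOD}$ in which *the radius depends on the quantifier rank only*. The rewriting replaces atoms by quantifier-free formulas, so the rank is unchanged, and $r$ can be fixed first.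

## Composing transductions and transporting formulas to $G_B$

**Lemma 4.** For $\mathcal L\in\{\text{FO},\text{FO+MOD}\}$, the composition of two $\mathcal L$-transductions is an $\mathcal L$-transduction.

*Proof.* Let $\mathsf T_1,\mathsf T_2$ use $k_1,k_2$ copies. The purpose is to do all copying at once and to simulate the rest by formulas. From $A$ form $k_1k_2$ copies, with domain $A\times[k_1]\times[k_2]$. The set $L=A\times[k_1]\times\{1\}$ is definable from the marks and carries a definable copy of $k_1A$. Put the colors of $\mathsf T_1$ on it. For a formula $\varphi$ of $\mathsf T_1$ let $\varphi^*$ be $\varphi$ with all quantifiers relativized to $L$; for counting quantifiers this means replacing $\exists^{i\bmod p}z\,\theta$ by $\exists^{i\bmod p}z(L(z)\wedge\theta)$. The map $\pi(a,i,j)=(a,i,1)$ is FO-definable: $\pi(x)$ is the element linked or equal to $x$ with the appropriate mark.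

The $k_2$-copy of the output of $\mathsf T_1$ is now defined as follows.

- Its domain is given by $\delta_1^*(\pi(x))$.
- A binary relation $R$ is given by "$x,y$ have the same index $j$ and $\varphi_R^*(\pi x,\pi y)$"; a unary one by $\varphi_R^*(\pi x)$.
- The link relation is $\pi x=\pi y$, and the marks are the values of $j$.

Add the colors of $\mathsf T_2$, substitute these definitions for the atoms in the formulas of $\mathsf T_2$, and relativize the quantifiers of $\mathsf T_2$ to the defined domain. $\square$

**Lemma 5.**

(i) $A\mapsto G_{kA}$ is an FO-transduction. Hence if $\mathcal C$ is monadically dependent, so is $\mathcal D_k(\mathcal C)$.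

(ii) Let $B^+$ be an expansion of $B$ by unary predicates. There is an expansion $G_B^+$ of $G_B$ by a fixed number of unary predicates, and for every $\text{FO+MOD}$-formula $\varphi(\bar x)$ over the signature of $B^+$ an $\text{FO+MOD}$-formula $\varphi'(\bar x)$, depending only on $\varphi$ and the signature, with
$$B^+\models\varphi(v_1,\dots,v_n)\iff G_B^+\models\varphi'((v_1,0),\dots,(v_n,0)).$$

*Proof.* (i) The map $A\mapsto kA$ is an FO-transduction: copy, use no colors, and keep everything. For $B\mapsto G_B$ take $2b+1$ copies, numbered $0,\dots,2b$, and define edges by "$x,y$ are linked and exactly one of them is in copy $0$", or, for some $i$, "$x$ is in copy $2i-1$, $y$ is in copy $2i$, and $R_i(x',y')$ for the elements $x',y'$ of copy $0$ linked or equal to $x,y$", the latter symmetrized. Compose the two by Lemma 4. If $\mathcal D_k(\mathcal C)$ had an FO-transduction onto all graphs, composing once more would give one from $\mathcal C$.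

(ii) Use the predicates $D=B\times\{0\}$, $C_i=B\times\{i\}$ for $1\le i\le2b$, and $U^*=\{(v,0):v\in U\}$ for each unary relation $U$ of $B^+$. To obtain $\varphi'$, relativize all quantifiers of $\varphi$ to $D$, keep equality, translate $U(x)$ to $U^*(x)$, and translate $R_i(x,y)$ to
$$\exists x'\exists y'\bigl(E(x,x')\wedge C_{2i-1}(x')\wedge E(y,y')\wedge C_{2i}(y')\wedge E(x',y')\bigr).$$
The vertex $(v,0)$ has exactly one neighbor in each $C_i$, namely $(v,i)$. So for $x=(u,0)$, $y=(v,0)$ the last formula says that $(u,2i-1)(v,2i)$ is an edge, that is, $R_i(u,v)$. The rest is an immediate induction, the domain $D$ being a copy of $B$. $\square$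

## Locality of FO+MOD with a radius that sees only the rank

A *colored graph* is a graph with finitely many unary predicates. Write $N_r(\bar v)=N_r^H(\bar v)$ for the set of vertices at distance $\le r$ from some $v_i$.

**Definition (local formulas).** For nonempty $\bar x$, an $\text{FO+MOD}$-formula $\psi(\bar x)$ is *$r$-local* if for all colored graphs $H$ and all $\bar v$: $H\models\psi(\bar v)\iff H[N_r(\bar v)]\models\psi(\bar v)$.

"$x$ has even degree" is 1-local. "The number of non-neighbors of $x$ (with $x$ itself counted) is even" is not $r$-local for any $r$: adding an isolated vertex changes its truth value but not the ball around $x$. But that number is $|V|-\deg x$, so the formula is equivalent to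
$$(|V|\text{ even}\wedge\deg x\text{ even})\vee(|V|\text{ odd}\wedge\deg x\text{ odd}),$$
a Boolean combination of sentences and 1-local formulas. Our goal is that this always happens, with control of the radius. (Boolean combinations may be the constants true and false.)

**Lemma 6.**

(a) If $N_r^H(\bar v)\subseteq U\subseteq V(H)$, then $N_r^{H[U]}(\bar v)=N_r^H(\bar v)$. Hence $H\models\psi(\bar v)\iff H[U]\models\psi(\bar v)$ for $r$-local $\psi$.

(b) An $r$-local formula is $r'$-local for all $r'\ge r$, and it remains $r$-local when regarded as a formula in more free variables. Boolean combinations of $r$-local formulas are $r$-local.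

(c) For any $\chi(\bar x)$ let $\chi^{[r]}$ be $\chi$ with each quantifier $Qz\,\theta$ replaced by $Qz(\operatorname{dist}(z,\bar x)\le r\wedge\theta)$. Then $H\models\chi^{[r]}(\bar v)\iff H[N_r(\bar v)]\models\chi(\bar v)$, and $\chi^{[r]}$ is $r$-local.

(d) If $\psi(\bar x,\bar y)$ is $s$-local, then $\exists\bar y\bigl(\bigwedge_i\operatorname{dist}(y_i,\bar x)\le R\wedge\psi\bigr)$ is $(R+s)$-local. For a single $y$, so is $\exists^{i\bmod p}y\,(\operatorname{dist}(y,\bar x)\le R\wedge\psi)$.

(e) The formula $\operatorname{dist}(y,y')\le d$ is $d$-local.

*Proof.* (a) A path of length $\le r$ starting at some $v_i$ stays in $N_r^H(\bar v)\subseteq U$, so it survives in $H[U]$; conversely, $H[U]$ is a subgraph of $H$. Hence the two balls agree, and they induce the same graph. For $r$-local $\psi$, both $H\models\psi(\bar v)$ and $H[U]\models\psi(\bar v)$ are equivalent to $H[N_r(\bar v)]\models\psi(\bar v)$.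

(b) Apply (a) with $U=N_{r'}(\bar v)$, respectively with $U=N_r(\bar v\bar w)$. The last claim is clear.

(c) Rename bound variables so that none of them is in $\bar x$. The equivalence is the usual relativization of quantifiers to the set $N_r(\bar v)$, which is FO-definable from $\bar v$. Apply the equivalence also to $H'=H[N_r^H(\bar v)]$. Since $N_r^{H'}(\bar v)=N_r^H(\bar v)$ by (a), both $H\models\chi^{[r]}(\bar v)$ and $H'\models\chi^{[r]}(\bar v)$ mean $H[N_r^H(\bar v)]\models\chi(\bar v)$.

(d) Let $U=N_{R+s}(\bar v)$. Since $N_R(\bar v)\subseteq U$, by (a) the tuples $\bar w$ from $N_R(\bar v)$ are the same in $H$ and in $H[U]$. For such $\bar w$ we have $N_s(\bar v\bar w)\subseteq U$, so by (a) $\psi(\bar v,\bar w)$ has the same truth value in $H$ and in $H[U]$. So existence, and for a single $y$ the count, are the same in $H$ and $H[U]$.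

(e) A path of length $\le d$ from $y$ stays in $N_d(y)$. $\square$

We also use a *case distinction*. If $\chi$ is a Boolean combination of formulas $\theta_1,\dots,\theta_s$ in which $z$ is not free and of other formulas, then
$$Qz\,\chi\ \equiv\ \bigvee_{T\subseteq[s]}\bigl(\theta_T\wedge Qz\,\chi_T\bigr),\qquad \theta_T=\bigwedge_{i\in T}\theta_i\wedge\bigwedge_{i\notin T}\neg\theta_i,\tag{1}$$
where $\chi_T$ arises from $\chi$ by substituting the truth values that $\theta_T$ prescribes. This holds because exactly one $\theta_T$ is true.

**Lemma 7 (disjoint unions).** For every $\text{FO+MOD}$-formula $\chi(\bar x,\bar y)$ there is a Boolean combination of formulas $\alpha_i(\bar x)$ and $\beta_j(\bar y)$ such that for all colored graphs $M,N$ and all $\bar v$ in $M$, $\bar w$ in $N$, the truth of $\chi(\bar v,\bar w)$ in $M\uplus N$ is given by that combination, with $\alpha_i(\bar v)$ evaluated in $M$ and $\beta_j(\bar w)$ in $N$.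

*Proof.* We use induction on $\chi$, for all partitions of the free variables into $\bar x$ and $\bar y$ (either may be empty). Atoms with variables from one side are trivial, and mixed atoms $E(x,y)$, $x=y$ are false. Boolean connectives are clear.

Consider $Qz\,\chi(\bar x,\bar y,z)$. Count the witnesses $z$ in $M$ and in $N$ separately. For $z\in M$, apply the induction hypothesis with $z$ on the left. By case distinction on the resulting $\beta_j(\bar y)$, the formula $\chi$ becomes $\bigvee_T\bigl(\beta_T(\bar y)\wedge\alpha_T(\bar x,z)\bigr)$ with exactly one $\beta_T$ true. So "$\#\{z\in M:\chi\}\equiv l\pmod p$" is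
$$\bigvee_T\bigl(\beta_T(\bar y)\wedge\exists^{l\bmod p}z\,\alpha_T(\bar x,z)\bigr),$$
and likewise with $\exists z$ for "some $z\in M$ satisfies $\chi$". The case $z\in N$ is symmetric. Finally, $\exists z\,\chi$ is the disjunction of both cases, and $\exists^{i\bmod p}z\,\chi$ is the disjunction, over all $l,l'\in\{0,\dots,p-1\}$ with $l+l'\equiv i\pmod p$, of "$l$ in $M$ and $l'$ in $N$". $\square$

The last sentence is where the kind of counting matters: the residue of a sum is determined by the residues of the summands, of which there are finitely many.

**Lemma 8 (separation).** If $\psi(\bar x,\bar y)$ is $r$-local, with $\bar x,\bar y$ nonempty, there are finitely many $r$-local $\alpha_i(\bar x)$, $\beta_j(\bar y)$ and a Boolean combination of them that is equivalent to $\psi(\bar v,\bar w)$ in every $H$ whenever $\operatorname{dist}_H(\bar v,\bar w)>2r+1$.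

*Proof.* If a vertex of $N_r(\bar v)$ were equal or adjacent to one of $N_r(\bar w)$, then $\operatorname{dist}_H(\bar v,\bar w)\le2r+1$. So $H[N_r(\bar v\bar w)]$ is the disjoint union of $H[N_r(\bar v)]$ and $H[N_r(\bar w)]$, with no edges between them. As $\psi$ is $r$-local, it may be evaluated there. Lemma 7 gives formulas $\alpha_i,\beta_j$ to be evaluated in the two balls, and by Lemma 6(c) that means evaluating $\alpha_i^{[r]}(\bar v)$ and $\beta_j^{[r]}(\bar w)$ in $H$. $\square$

Put $r_0=0$ and $r_{q+1}=8r_q+4$, so $r_1=4$, $r_2=36$, and so on.

**Proposition 9.** Every $\text{FO+MOD}$-formula $\varphi(\bar x)$, $\bar x$ nonempty, of quantifier rank $\le q$ over colored graphs is equivalent on finite colored graphs to a Boolean combination of sentences and $r_q$-local formulas $\psi(\bar x)$.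

*Proof.* We use induction on $\varphi$. Atoms are $0$-local, Boolean connectives are clear, and sentences are trivial. Since $r_q$ increases with $q$, Lemma 6(b) lets us use the larger radius. There remains $\varphi(\bar x)=Qy\,\chi(\bar x,y)$ of rank $\le q+1$ with $\chi$ of rank $\le q$, $\bar x=(x_1,\dots,x_n)$, $n\ge1$. Put $r=r_q$ and $R=2r+1$; then $4R=r_{q+1}$.

**Step 1: make $\chi$ local.** By induction $\chi$ is a Boolean combination of sentences and $r$-local formulas. Apply (1) to the sentences. It remains to treat $Qy\,\chi_T$, where $\chi_T$ is a Boolean combination of $r$-local formulas. So we may assume that $\chi(\bar x,y)$ is $r$-local. Nothing is known about its quantifier rank now, and nothing needs to be: only its radius is used from here on.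

**Step 2: witnesses near $\bar x$.** The purpose is to treat $y$ with $\operatorname{dist}(y,\bar x)\le R$. The formulas $\exists y(\operatorname{dist}(y,\bar x)\le R\wedge\chi)$ and $\exists^{l\bmod p}y(\operatorname{dist}(y,\bar x)\le R\wedge\chi)$ are $(R+r)$-local by Lemma 6(d).

**Step 3: separate far witnesses from $\bar x$.** For $\operatorname{dist}(y,\bar x)>R=2r+1$, Lemma 8 applies. By case distinction on the formulas $\alpha_i(\bar x)$, which are $r$-local, $\chi$ becomes $\bigvee_T(\alpha_T(\bar x)\wedge\beta_T(y))$ with exactly one $\alpha_T$ true and each $\beta_T$ $r$-local. So it suffices, for one $r$-local $\beta(y)$, to count modulo $p$ the elements $y$ with $\beta(y)$ and $\operatorname{dist}(y,\bar x)>R$, and to decide whether there is one.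

**Step 4: count far witnesses modulo $p$.** Here subtraction works. The number is
$$\#\{y:\beta(y)\}-\#\{y\in N_R(\bar x):\beta(y)\}.$$
The first term modulo $p$ is described by the sentences $\exists^{a\bmod p}y\,\beta(y)$, the second by $(R+r)$-local formulas, by Lemma 6(d).

**Step 5: decide whether a far witness exists.** Let $\xi(\bar x):=\exists y(\operatorname{dist}(y,\bar x)>R\wedge\beta(y))$. Subtraction is of no use here: $\xi$ says that the first number in Step 4 is larger than the second, and both are unbounded. So plain existence is the harder case. We replace counting by packing. Call a set *scattered* if its elements have pairwise distance $>2R$. (On a long path with $R=1$, every third vertex gives a scattered set.) Define: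

- $\sigma_m$, the sentence "there is a scattered set of $m$ elements satisfying $\beta$";
- $\lambda_m(\bar x)$, saying "there is such a set inside $N_R(\bar x)$";
- $\mu(\bar x):=\exists y\bigl(\operatorname{dist}(y,\bar x)\le3R\wedge\operatorname{dist}(y,\bar x)>R\wedge\beta(y)\bigr)$.

Here $\sigma_0$ and $\lambda_0$ are true. The condition "pairwise distance $>2R$ and all satisfy $\beta$" is $2R$-local by Lemma 6(b),(e), since $r\le2R$; so $\lambda_m$ is $3R$-local by Lemma 6(d). The condition "$\operatorname{dist}(y,\bar x)>R\wedge\beta(y)$" is $R$-local, so $\mu$ is $4R$-local. I claim that
$$\xi\ \equiv\ \sigma_{n+1}\vee\bigvee_{m=0}^{n}\bigl(\sigma_m\wedge\neg\sigma_{m+1}\wedge(\neg\lambda_m\vee\mu)\bigr).\tag{2}$$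

Fix $H$ and $\bar v$. Two elements of one ball $N_R(v_i)$ have distance $\le2R$, so each of the $n$ balls contains at most one element of a scattered set. If $\sigma_{n+1}$ holds, one of $n+1$ scattered $\beta$-elements lies outside $N_R(\bar v)$, so both sides of (2) are true. Otherwise let $m\le n$ be maximal with $\sigma_m$. Since $\sigma_{j+1}$ implies $\sigma_j$, this $m$ is the only index with $\sigma_m\wedge\neg\sigma_{m+1}$, and the right side of (2) reads $\neg\lambda_m\vee\mu$.

If $\lambda_m(\bar v)$ fails, take any scattered set of $m$ $\beta$-elements. It is not contained in $N_R(\bar v)$, so $\xi(\bar v)$ holds, as does the right side. If $\lambda_m(\bar v)$ holds, take a scattered set of $m$ $\beta$-elements inside $N_R(\bar v)$. By maximality of $m$, every $\beta$-element is at distance $\le2R$ from it, as otherwise it could be added. So every $\beta$-element lies in $N_{3R}(\bar v)$, and $\xi(\bar v)\iff\mu(\bar v)$. (For $m=0$ there are no $\beta$-elements, and both are false.)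

**Step 6: put near and far together.** For $Q=\exists$ take the disjunction of the near and the far part; for $Q=\exists^{i\bmod p}$ take the disjunction over $l+l'\equiv i\pmod p$ of "near count $\equiv l$ and far count $\equiv l'$". All local formulas used are $4R$-local, and $4R=8r+4=r_{q+1}$. $\square$

**Corollary 10.** Let $\varphi(x,y)$ be an $\text{FO+MOD}$-formula of quantifier rank $\le q$ over colored graphs and let $r=2r_q+1$. There is $K$, depending only on $\varphi$, such that every colored graph $H$ has a map $c:V(H)\to[K]$ with the following property: if $\operatorname{dist}_H(a,b)>r$, $\operatorname{dist}_H(a',b')>r$, $c(a)=c(a')$ and $c(b)=c(b')$, then $H\models\varphi(a,b)\iff H\models\varphi(a',b')$.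

*Proof.* By Proposition 9, $\varphi$ is a Boolean combination of sentences and finitely many $r_q$-local formulas $\psi_i(x,y)$; in a fixed $H$ the sentences have fixed truth values. Apply Lemma 8 to each $\psi_i$: for $\operatorname{dist}_H(a,b)>2r_q+1$, the truth of $\psi_i(a,b)$ is a Boolean combination of unary formulas at $a$ and unary formulas at $b$. Let $c(v)$ record the truth values in $H$ at $v$ of all unary formulas obtained. Their number depends only on $\varphi$. $\square$

## The subdivided clique defined in a flip-broken graph

We prove Theorem 1.

**3 ⇒ 1.** An FO-transduction is an $\text{FO+MOD}$-transduction.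

**1 ⇒ 2.** By Lemma 5(i), $\mathcal D_k(\mathcal C)$ is a monadically dependent class of graphs, so it is flip-breakable by Theorem 3.

**2 ⇒ 3.** Suppose that statement 2 holds and, for contradiction, that $\mathsf T$ is an $\text{FO+MOD}$-transduction such that $\mathsf T(\mathcal C)$ contains all graphs. Let it use $k$ copies, let $\varphi(x,y)$ be the formula defining the edge relation, let $\varphi'$ be its translation from Lemma 5(ii), and let $q$ be the quantifier rank of $\varphi'$. (If $\sigma$ has nullary symbols, there are finitely many versions of $\varphi$, one for each assignment of truth values. Let $q$ be the largest rank of the versions of $\varphi'$, and in Step 1 let $K$ also be a maximum over the versions.)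

**Step 1: fix the constants, in an order without circularity.**

- $r=2r_q+1$.
- $\kappa=k_{2r}$ and $N=N_{2r}$, from the flip-breakability of $\mathcal D_k(\mathcal C)$ at radius $2r$.
- For each symmetric $F\subseteq[\kappa]^2$ let $\varphi''_F$ be obtained from $\varphi'$ by replacing every atom $E(x,y)$ by
$$x\ne y\wedge\Bigl(E(x,y)\ \mathrm{xor}\bigvee_{(i,j)\in F}\bigl(P_i(x)\wedge P_j(y)\bigr)\Bigr),\tag{3}$$
with new unary predicates $P_1,\dots,P_\kappa$. It still has quantifier rank $q$, so Corollary 10 applies with the *same* $r$. Let $K$ be the maximum of the resulting constants over all $F$.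
- $m=K+1$ and $n=\max(N(m),2)$.

**Step 2: place the subdivided clique in a graph of $\mathcal D_k(\mathcal C)$.** Let $\Gamma=\Gamma_n$, with set $W_0$ of principal vertices, $|W_0|=n$. Choose $A\in\mathcal C$ with $\Gamma\in\mathsf T(A)$. Let $B=kA$ and let $B^+$ be the coloring that produces $\Gamma$. Then $V(\Gamma)\subseteq B$, and $uv\in E(\Gamma)\iff B^+\models\varphi(u,v)$ for $u,v\in V(\Gamma)$. Identify $v\in V(\Gamma)$ with $(v,0)\in V(G_B)$. By Lemma 5(ii),
$$uv\in E(\Gamma)\iff G_B^+\models\varphi'(u,v)\qquad(u,v\in V(\Gamma)).$$

**Step 3: break the set of principal vertices by a flip, and rewrite the formula in the flip.** Since $G_B\in\mathcal D_k(\mathcal C)$ and $|W_0|\ge N(m)$, there are $X,Y\subseteq W_0$ with $|X|,|Y|\ge m$ and a $\kappa$-flip $H$ of $G_B$, with data $(P_i)_{i\le\kappa}$ and $F$, such that $\operatorname{dist}_H(X,Y)>2r$. In particular $X\cap Y=\emptyset$. Let $H^+$ be $H$ with the unary predicates of $G_B^+$ and $P_1,\dots,P_\kappa$. Flipping back recovers $G_B$ from $H$, and (3) expresses exactly this. So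
$$uv\in E(\Gamma)\iff H^+\models\varphi''_F(u,v)\qquad(u,v\in V(\Gamma)).\tag{4}$$

**Step 4: find the look-alikes and the vertex that distinguishes them.** Let $c:V(H)\to[K]$ be as in Corollary 10 for $\varphi''_F$ and $H^+$. As $|X|,|Y|>K$, there are distinct $x_1,x_2\in X$ with $c(x_1)=c(x_2)$, and distinct $y_1,y_2\in Y$ with $c(y_1)=c(y_2)$. Let $s\in V(\Gamma)$ be the subdivision vertex of the edge $x_1y_1$ of $K_n$. In $\Gamma$, the only neighbors of $s$ are $x_1$ and $y_1$. Since $X\cap Y=\emptyset$, $s$ is not adjacent to $x_2$, nor to $y_2$.

**Step 5: the distinguishing vertex is close to both sides.** If $\operatorname{dist}_H(s,x_1)>r$ and $\operatorname{dist}_H(s,x_2)>r$, then Corollary 10, applied to the pairs $(s,x_1)$ and $(s,x_2)$, gives $H^+\models\varphi''_F(s,x_1)\iff H^+\models\varphi''_F(s,x_2)$. By (4) this contradicts that $s$ is adjacent in $\Gamma$ to $x_1$ and not to $x_2$. So $\operatorname{dist}_H(s,x_i)\le r$ for some $i$. In the same way, $\operatorname{dist}_H(s,y_j)\le r$ for some $j$. Hence $\operatorname{dist}_H(x_i,y_j)\le2r$, contradicting $\operatorname{dist}_H(X,Y)>2r$. $\blacksquare$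

Note that $2\Rightarrow3\Rightarrow1$ does not use Theorem 3.

## Closure under FO+MOD-transductions, and ultimately periodic quantifiers

*Proof of Theorem 2(a).* If $\mathsf T(\mathcal C)$ had an FO-transduction $\mathsf T'$ onto all graphs, then $\mathsf T'\circ\mathsf T$ would be an $\text{FO+MOD}$-transduction (Lemma 4) from $\mathcal C$ onto all graphs. This contradicts Theorem 1. $\square$

**Definition (ultimately periodic sets).** $S\subseteq\mathbb N$ is *ultimately periodic* if for some $t\ge0$, $p\ge1$ we have $x\in S\iff x+p\in S$ for all $x\ge t$.

Finite sets and residue classes are ultimately periodic. The set of squares is not: it is infinite with unbounded gaps, whereas an infinite set with eventual period $p$ has gaps at most $p$ from some point on.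

*Proof of Theorem 2(b), "if".* Let every $S\in\mathcal S$ be ultimately periodic. We express $\mathsf Q_S$ in $\text{FO+MOD}$. With $t,p$ as in the definition and $I=\{x\bmod p:x\in S,\ x\ge t\}$, for $x\ge t$ we have $x\in S$ if and only if $x\bmod p\in I$, by periodicity. Hence
$$\mathsf Q_Sy\,\varphi\ \equiv\ \bigvee_{s\in S,\,s<t}\exists^{=s}y\,\varphi\ \vee\ \Bigl(\exists^{\ge t}y\,\varphi\wedge\bigvee_{i\in I}\exists^{i\bmod p}y\,\varphi\Bigr).$$
So $\text{FO}\subseteq\text{FO}(\mathcal S)\subseteq\text{FO+MOD}$ in expressive power. If $\mathcal C$ is monadically dependent, it has no $\text{FO+MOD}$-transduction onto all graphs, by Theorem 1, hence no $\text{FO}(\mathcal S)$-transduction; the converse holds because $\text{FO}\subseteq\text{FO}(\mathcal S)$. Again $\mathcal C$ need not be hereditary. $\square$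

For "only if", let $S\in\mathcal S$ be not ultimately periodic. A *star forest* is a graph all of whose components are stars $K_{1,l}$, $l\ge0$. Let $\mathcal C$ be the class of star forests. It is hereditary: deleting a leaf leaves a star, and deleting a center leaves isolated vertices, which are stars $K_{1,0}$. We show that $\mathcal C$ is monadically dependent and that it nevertheless has an $\text{FO}(\{S\})$-transduction onto all graphs.

**Lemma 11.** The class $\mathcal C$ of star forests is monadically dependent.

*Proof.* By the implications $2\Rightarrow3\Rightarrow1$ of Theorem 1, it suffices that $\mathcal D_k(\mathcal C)$ is flip-breakable for every $k$.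

**Step 1: the shape of $G_{kA}$.** The signature of $kA$ has two binary relations, adjacency and link, so each element of $kA$ gives five vertices, and each element of $A$ gives $t=5k$ vertices of $G_{kA}$. Edges of $G_{kA}$ join only vertices that come from the same element of $A$ or from two adjacent elements of $A$. Hence every component of $G_{kA}$ comes from one star of $A$, with center $z$, say. Let $Z$ be the set of the $t$ vertices coming from $z$. Without $Z$, the remaining vertices of that component have only edges between vertices coming from the same leaf, so they lie in components of size $\le t$.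

**Step 2: break a large set.** Take $k_r=t+2^t$ and $N_r(m)=2m\cdot t(2m+1)$ for every $r$. The case $m=0$ is trivial, with $X=Y=\emptyset$. Let $m\ge1$ and $W\subseteq V(G_{kA})$ with $|W|\ge N_r(m)$.

If $W$ meets at least $2m$ components of $G_{kA}$, take one element of $W$ in each of $2m$ components, put $m$ of them in $X$ and $m$ in $Y$, and let $H=G_{kA}$, which is a flip with $F=\emptyset$.

Otherwise some component contains at least $t(2m+1)$ elements of $W$. With $Z$ as in Step 1 for this component, isolate $Z$ by a flip. The parts are the singletons of $Z$, and the classes of $V(G_{kA})\setminus Z$ according to the neighborhood in $Z$: at most $t+2^t$ parts. Flip exactly the adjacent pairs of parts that involve a singleton of $Z$. A singleton of $Z$ is adjacent to all or to none of each other part, so in the flip $H$ all vertices of $Z$ are isolated and nothing else has changed. At least $t(2m+1)-t=2mt$ elements of $W\setminus Z$ from this component remain. By Step 1 they lie in components of $H$ of size $\le t$, hence in at least $2m$ distinct components. Choose $X$ and $Y$ as before.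

In both cases $\operatorname{dist}_H(X,Y)=\infty$. $\square$

For $a\in\mathbb N$ let $S-a=\{b\in\mathbb N:a+b\in S\}$.

**Lemma 12.** If $S$ is not ultimately periodic, the sets $S-a$, $a\in\mathbb N$, are pairwise distinct.

*Proof.* Suppose $S-a=S-a'$ with $a<a'$. For $x\ge a$ we get $x\in S\iff x-a\in S-a\iff x-a\in S-a'\iff x+(a'-a)\in S$. So $S$ is ultimately periodic with $t=a$, $p=a'-a$. $\square$

Compare this with the end of the proof of Lemma 7. The set $S-l$ records what one must know about a count $l$ in $M$ in order to decide, for every count $l'$ in $N$, whether $l+l'\in S$. If $S$ has threshold $t$ and period $p$, then for $a\ge t$ the set $S-a$ depends only on $a\bmod p$, so there are at most $t+p$ such sets. If $S$ is not ultimately periodic, no two counts can be treated alike. The construction below turns this failure into a tool: with $\mathsf Q_S$ one can compare the sizes of two stars.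

*Proof of Theorem 2(b), "only if".* By Lemma 11, it remains to give an $\text{FO}(\{S\})$-transduction from $\mathcal C$ onto all graphs. Let $\Gamma$ be a graph on $\{1,\dots,n\}$.

**Step 1: write $\Gamma$ into star sizes.** By Lemma 12 choose $M$ such that the sets $(S-a)\cap\{0,\dots,M\}$, $1\le a\le n$, are pairwise distinct. Consider the colored star forest with the following stars:

- for each vertex $u$, a center $p_u$ colored $\mathsf{Vert}$ with $u$ red leaves;
- for each edge $e=uv$ with $u<v$, a center $q_e$ colored $\mathsf{Edge}$ with $u$ red and $v$ blue leaves;
- for each $b\in\{0,\dots,M\}$, a center $s_b$ colored $\mathsf{Ref}$ with $b$ uncolored leaves.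

For example, let $S$ be the set of squares and $\Gamma$ the path with edges $12$ and $23$. Then $M=1$ is enough: $S-1$, $S-2$, $S-3$ meet $\{0,1\}$ in $\{0\}$, $\emptyset$, $\{1\}$. There are three $\mathsf{Vert}$-stars with $1,2,3$ red leaves, two $\mathsf{Edge}$-stars with $(1,2)$ and $(2,3)$ red and blue leaves, and two $\mathsf{Ref}$-stars with $0$ and $1$ leaves.

**Step 2: compare star sizes by a formula.** For $c,c'\in\{\mathsf{red},\mathsf{blue}\}$ let
$$\chi_c(w,z)=\mathsf Q_Sx\bigl((E(w,x)\wedge c(x))\vee E(z,x)\bigr),$$
$$\mathrm{eq}_{c,c'}(w,w')=\forall z\bigl(\mathsf{Ref}(z)\to(\chi_c(w,z)\leftrightarrow\chi_{c'}(w',z))\bigr).$$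
Let $w$ be a $\mathsf{Vert}$- or $\mathsf{Edge}$-center with $a$ leaves of color $c$. The leaves of $w$ and those of $s_b$ are disjoint, so $\chi_c(w,s_b)$ says $a+b\in S$, that is, $b\in S-a$. If $w'$ is another such center with $a'$ leaves of color $c'$, or $w'=w$, then $\mathrm{eq}_{c,c'}(w,w')$ says that $S-a$ and $S-a'$ agree on $\{0,\dots,M\}$. By the choice of $M$, for $1\le a,a'\le n$ this holds if and only if $a=a'$.

**Step 3: define the edges of $\Gamma$.** Let $\delta(x)=\mathsf{Vert}(x)$ and
$$\varphi_E(x,y)=\exists w\Bigl(\mathsf{Edge}(w)\wedge\bigl[(\mathrm{eq}_{\mathsf{red},\mathsf{red}}(x,w)\wedge\mathrm{eq}_{\mathsf{red},\mathsf{blue}}(y,w))\vee(\mathrm{eq}_{\mathsf{red},\mathsf{red}}(y,w)\wedge\mathrm{eq}_{\mathsf{red},\mathsf{blue}}(x,w))\bigr]\Bigr).$$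
The formula $\varphi_E(p_u,p_v)$ says that for some edge $e=u'v'$ with $u'<v'$, either $u=u'$ and $v=v'$, or $v=u'$ and $u=v'$. So $\varphi_E(p_u,p_v)$ holds if and only if $uv\in E(\Gamma)$. It never holds for $u=v$, since the two ends of an edge differ. All numbers of red and blue leaves compared here lie between $1$ and $n$, as Step 2 requires.

The formulas do not depend on $\Gamma$; only the star forest and its coloring do. So this is an $\text{FO}(\{S\})$-transduction, without copying, from $\mathcal C$ onto all graphs, although $\mathcal C$ is hereditary and monadically dependent. $\blacksquare$
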